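# Rational relations, finite-shift synchronizations, and an undecidable uniformization problem

## The main theorems and what they are about

The following question is posed by Christof Löding and Sarah Winter in "Resynchronized Uniformization and Definability Problems for Rational Relations", arXiv:2104.12508 (2021). We are given a relation between input words and output words, described by a finite automaton, and a second automaton that prescribes how input and output may be interleaved. Is there a deterministic transducer that picks one correct output for every input, and always interleaves in the prescribed way? Can an algorithm decide this when the prescribed interleavings switch between input and output only a bounded number of times?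

In symbols, let $\Sigma$ (input) and $\Gamma$ (output) be disjoint finite alphabets and $X=\Sigma\cup\Gamma$. The **resynchronized uniformization problem** takes as input a regular source language $S\subseteq X^*$ and a regular target language $T\subseteq X^*$ of finite shift (we write $T\in\textsc{Reg}_{\mathsf{FS}}$), and asks whether $[\![S]\!]$ has a $T$-controlled subsequential uniformization. The terms are defined in the next section. The answer to the decidability question is no.

**Theorem 1.** Let $\Sigma=\{a,b\}$, $\Gamma=\{c\}$, $T=\Sigma\Gamma^*\Sigma^*\in\textsc{Reg}_{\mathsf{FS}}$. It is undecidable, given a finite automaton for a regular $S\subseteq X^*$, whether $[\![S]\!]$ has a $T$-controlled subsequential uniformization.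

In particular, the resynchronized uniformization problem with finite-shift targets is undecidable. The second theorem makes this sharp.

**Theorem 2.**

1. The problem with $T\in\textsc{Reg}_{\mathsf{FS}}$ is recursively enumerable. Hence it is $\Sigma^0_1$-complete, already for the fixed $T$ of Theorem 1.
2. For $w\in X^*$ let $e(w)$ be the number of $\Gamma$-letters of $w$ occurring before the last $\Sigma$-letter of $w$ ($0$ if there is none). Let $T^\circ=T\cap(\Sigma X^*\cup\Gamma^*)$. The problem is decidable for rational sources and those regular $T$ for which $e$ is bounded on $T^\circ$; this condition on $T$ is itself decidable.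
3. Consequently, for targets of shift at most $k$ the problem is decidable if $k\le1$ and undecidable if $k\ge2$.

So the number of switches is not what makes the problem hard. What matters is whether the transducer may emit arbitrarily much output while input is still to come. If it may, as in $\Sigma\Gamma^*\Sigma^*$, it has to commit to a word of unknown length before seeing the input, and a computation can hide in that choice. If it may not, one arrives at boundedness questions for distance automata, which are decidable.

## Synchronizations, shift, and controlled transducers

**Definition (synchronization).** A word $w\in X^*$ is called a synchronization. It represents the pair $(\pi_\Sigma(w),\pi_\Gamma(w))$, where $\pi_\Sigma,\pi_\Gamma$ erase the letters outside $\Sigma$, respectively outside $\Gamma$. A language $L\subseteq X^*$ defines the relation $[\![L]\!]=\{(\pi_\Sigma(w),\pi_\Gamma(w)):w\in L\}\subseteq\Sigma^*\times\Gamma^*$.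

The relations defined by regular languages are exactly the rational relations. For example $(ac)^*$ and $\{a^nc^n:n\ge 0\}$ define the same relation $\{(a^n,c^n):n\ge0\}$; it is rational because of the first description, although the second language is not regular.

**Definition (shift).** The shift of $w$ is the number of positions $i$ such that one of $w[i],w[i+1]$ lies in $\Sigma$ and the other in $\Gamma$. A language has finite shift if the shifts of its words are bounded; $\textsc{Reg}_{\mathsf{FS}}$ is the class of regular languages of finite shift.

The word $acbc$ (with $a,b\in\Sigma$, $c\in\Gamma$) represents $(ab,cc)$ and has shift $3$. Words of $\Sigma^*\Gamma^*$ have shift at most $1$, words of $\Sigma\Gamma^*\Sigma^*$ have shift at most $2$, and $(ac)^*$ does not have finite shift. The languages in $\textsc{Reg}_{\mathsf{FS}}$ define exactly the recognizable relations, that is, the finite unions $\bigcup_i A_i\times B_i$ with $A_i\subseteq\Sigma^*$ and $B_i\subseteq\Gamma^*$ regular. In our problem only the target has finite shift; the source relation $[\![S]\!]$ is an arbitrary rational relation.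

**Definition (subsequential transducer).** Such a transducer has a finite set of states, an initial state and a deterministic transition function: reading $a\in\Sigma$ in state $q$ it moves to a state $q'$ and emits a word $v\in\Gamma^*$. A partial final output function assigns words of $\Gamma^*$ to some states. If the run on $a_1\cdots a_n$ emits $v_1,\dots,v_n$ and ends in a state with final output $v_{\mathrm{fin}}$, the run is accepting, its output is $v_1\cdots v_nv_{\mathrm{fin}}$, and it produces the synchronization $a_1v_1a_2v_2\cdots a_nv_nv_{\mathrm{fin}}$. The transducer is $T$-controlled if every synchronization produced by an accepting run belongs to $T$.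

We take the transition function to be total; a missing transition can be directed to a sink without final output.

**Definition (uniformization).** A uniformization of $R\subseteq\Sigma^*\times\Gamma^*$ is a function $f\subseteq R$ with the same domain as $R$. The relation $R$ has a $T$-controlled subsequential uniformization if some $T$-controlled subsequential transducer computes a uniformization of $R$.

Here is how much $T$ matters. Let $R=\{(a^n,c^n):n\ge0\}$. For $T=(ac)^*$ the transducer that answers each $a$ by $c$ does the job. For $T=\Sigma^*\Gamma^*$ there is none: in an accepted run on $a^n$ all output must come after the last input letter, so it lies in $v_nv_{\mathrm{fin}}$, whose length is at most $2m$ if $m$ bounds the transition and final outputs. So the input $a^{2m+1}$ is not handled correctly.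

## What the target $\Sigma\Gamma^*\Sigma^*$ forces

Fix $T=\Sigma\Gamma^*\Sigma^*$ and look at inputs of length at least two. A synchronization in $T$ starts with an input letter, then comes a block of output, then only input. So the transducer has to deliver its whole answer after the first letter.

**Lemma 1.** Let $T=\Sigma\Gamma^*\Sigma^*$ and let $R$ be a rational relation with $\mathrm{dom}\,R\subseteq a\Sigma^+$. Then $R$ has a $T$-controlled subsequential uniformization iff there is a single $v\in\Gamma^*$ with $(u,v)\in R$ for all $u\in\mathrm{dom}\,R$.

*Proof.* Suppose such a $v$ exists. The domain of a rational relation is regular, being $\pi_\Sigma(S)$ if $R=[\![S]\!]$. Let the transducer emit $v$ on an initial letter $a$ and then simulate a DFA for $a^{-1}\mathrm{dom}\,R$ without output, with final output $\varepsilon$ exactly in the accepting states; every other initial letter leads to a sink without final output, and the initial state, which is never re-entered, has no final output. It computes $u\mapsto v$ on $\mathrm{dom}\,R$, and its synchronizations $a\,v\,u'$ (for inputs $au'$) lie in $T$.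

Conversely, let a $T$-controlled transducer compute a uniformization, and let $v$ be its output on reading $a$ in the initial state. Every $u\in\mathrm{dom}\,R$ is accepted, starts with $a$ and has at least two letters. A word of $\Sigma\Gamma^*\Sigma^*$ with at least two $\Sigma$-letters has all its $\Gamma$-letters between the first and the second $\Sigma$-letter. So everything emitted after $v$, including the final output, is empty. The output is $v$, and $(u,v)\in R$. $\square$

With $\Gamma=\{c\}$ the question has become: *is there an $n$ such that $(u,c^n)\in R$ for all $u\in\mathrm{dom}\,R$?* Two cases by hand, with $\Sigma=\{a,b\}$: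

- Let $R=\{(au,c^n): u\in\Sigma^+,\ n\ge1,\ n\ne|u|\}$, defined by the language $\{w\in a(\Sigma c)^*(\Sigma^+\cup c^+):\pi_\Sigma(w)\in a\Sigma^+,\ \pi_\Gamma(w)\neq\varepsilon\}$. Every $n\ge1$ is defeated by a $u$ of length $n$. The answer is no.
- Let $R=\{(au,c^n):u\in\Sigma^+,\ n\ge1,\ (n\neq|u|\text{ or }|u|\text{ is odd})\}$. Now only even $n$ are defeated, and emitting $c$ (so $n=1$) is always correct. The answer is yes.

In both cases $n$ fails exactly if there is a certain object of size $n$, coded by an input $u$, and we ask whether some size admits no object.

**A first attempt at a decision procedure, and where it stops.** For a fixed $v$ one can test whether $v$ works: $R^{-1}(v)=\{u:(u,v)\in R\}=\pi_\Sigma(S\cap\pi_\Gamma^{-1}(v))$ is an effectively regular language, and one checks $\mathrm{dom}\,R\subseteq R^{-1}(v)$. To decide the question one would like to handle all $v$ at once. For a recognizable $R=\bigcup_{i\le m}A_i\times B_i$ this is possible: $R^{-1}(v)=\bigcup\{A_i:v\in B_i\}$ depends only on the set $\{i:v\in B_i\}$, so there are at most $2^m$ cases. For rational $R$, the set of failing $v$ is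
$$\{v:\ (u,v)\notin R\text{ for some }u\in\mathrm{dom}\,R\},$$
the projection of the complement of $R$ inside $\mathrm{dom}\,R\times\Gamma^*$. The attempt stops at this complement, which need not be rational. For instance
$$R=\{(b^iab^j,c^n): i\ne n\text{ or }j\ne n\}$$
is rational, being defined by $(bc)^*(b^+\cup c^+)ab^*\ \cup\ b^*a(bc)^*(b^+\cup c^+)$. Its complement inside $b^*ab^*\times c^*$ is $\{(b^nab^n,c^n):n\ge0\}$, whose first projection $\{b^nab^n:n\ge0\}$ is not regular; so this complement is not rational.

The example shows more than a failure. Inside the complement, two lengths of $u$ were both forced to equal $n$, although no finite automaton could verify both equalities along one synchronization. The reason is that *to refute* "all these lengths are $n$" one only has to guess a single wrong length, and the word $c^n$, interleaved suitably, serves as a yardstick for that one measurement. In this way complements of rational relations can express "$u$ codes a correct $n\times n$ pattern". We now do this with tilings.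

## Turing machines as tilings of squares

**Definition (tiling).** A tiling instance is $(D,H,V,t_0)$ with $D$ a finite set, $H,V\subseteq D^2$ and $t_0\in D$. A tiling of $Z\subseteq\mathbb N^2$ with $(0,0)\in Z$ is a map $\tau:Z\to D$ with $\tau(0,0)=t_0$, with $(\tau(x,y),\tau(x+1,y))\in H$, and with $(\tau(x,y),\tau(x,y+1))\in V$, whenever both points are in $Z$.

For example, let $D=\{p,q\}$, $H=V=\{(p,q),(q,p)\}$ and $t_0=p$. The chessboard pattern tiles $\mathbb N^2$. If instead $H=\emptyset$, then the $1\times1$ square has a tiling and the $2\times2$ square has none.

**Proposition 2.** Given a tiling instance, it is undecidable whether there is an $n\ge1$ such that $\{0,\dots,n-1\}^2$ has no tiling. More precisely, from a Turing machine $M$ one can compute a tiling instance for which such an $n$ exists iff $M$ halts on the blank tape.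

That the existence of a tiling of $\mathbb N^2$ is undecidable is classical (Wang; Büchi 1962). Here is a short complete proof.

**Step 1: the tiles.** The purpose is to let the rows of a tiling be the successive configurations of $M$. Let $M$ be a deterministic Turing machine on the tape $\mathbb N$, started on the blank tape in cell $0$ in a non-halting state $q_0$, never moving left from cell $0$. (The last property costs nothing: the machine first marks cell $0$ and later stays in place instead of moving left from a marked cell.) With tape alphabet $A$ and state set $Q$, let $C=A\cup(Q\times A)$ be the set of possible cell contents, a pair $(q,\alpha)$ meaning that the head is on this cell in state $q$. Let $B$ be the blank, $s=(q_0,B)$, and let $\kappa_t:\mathbb N\to C$ be the configuration at time $t$; put $\kappa_t(-1)=\;\vdash$. The head moves by at most one cell per step, so the new content of a cell depends only on the old contents of the cell and its neighbors. Hence there is a total function $\delta:(C\cup\{\vdash\})\times C\times C\to C$ with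
$$\kappa_{t+1}(x)=\delta(\kappa_t(x-1),\kappa_t(x),\kappa_t(x+1))\quad\text{whenever }\kappa_t\text{ is non-halting};$$
on triples that do not occur in non-halting configurations, $\delta$ is defined arbitrarily.

The tiles are all triples in $(C\cup\{\vdash\})\times C\times C$ in which no halting state occurs, together with *flagged* copies of the three triples $(\vdash,s,B)$, $(s,B,B)$, $(B,B,B)$. The seed $t_0$ is the flagged $(\vdash,s,B)$. The relations are as follows:

- $((p,q,r),(p',q',r'))\in H$ iff $p'=q$, $q'=r$, and both or neither of the tiles are flagged;
- $((p,q,r),(p',q',r'))\in V$ iff the second tile is unflagged, $q'=\delta(p,q,r)$, and $p=\;\vdash\Leftrightarrow p'=\;\vdash$.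

**Step 2: if $M$ does not halt, $\mathbb N^2$ has a tiling.** Put the triple $(\kappa_y(x-1),\kappa_y(x),\kappa_y(x+1))$ at $(x,y)$, flagged iff $y=0$. No halting state occurs, and row $0$ reads $(\vdash,s,B),(s,B,B),(B,B,B),(B,B,B),\dots$, so flagged copies exist. Neighbors in a row overlap as $H$ demands; going up one row the middle components follow $\delta$, the upper tile is unflagged, and the first component is $\vdash$ exactly in column $0$.

**Step 3: if $\mathbb N^2$ has a tiling $\tau$, then $M$ does not halt.** The tile at $(0,0)$ is flagged, so by $H$ row $0$ is entirely flagged. After the flagged $(\vdash,s,B)$ the relation $H$ allows only the flagged $(s,B,B)$, and after that only flagged $(B,B,B)$. So the middle components of row $0$ form $\kappa_0$. By $V$, all tiles of column $0$ have first component $\vdash$. Now suppose that the middle components of row $y$ form $\kappa_y$. By $H$, for $x\ge1$ the first component at $(x,y)$ is the middle component at $(x-1,y)$, and for all $x$ the third component at $(x,y)$ is the middle component at $(x+1,y)$. So the tile at $(x,y)$ is $(\kappa_y(x-1),\kappa_y(x),\kappa_y(x+1))$, also for $x=0$. No tile contains a halting state, so $\kappa_y$ is non-halting, and by $V$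 the middle components of row $y+1$ form $\kappa_{y+1}$. By induction no $\kappa_y$ is halting.

**Step 4: from the quadrant to squares.** The purpose is to turn "no tiling" into a statement $\exists n$. A tiling of $\mathbb N^2$ restricts to every square. Conversely, if every square $\{0,\dots,n-1\}^2$ has a tiling, consider the tree whose nodes at level $n$ are the tilings of the $n\times n$ square (with the empty map as root), the parent of a node being its restriction. It is infinite and finitely branching, so by König's lemma it has an infinite branch, whose union tiles $\mathbb N^2$. Hence $M$ halts iff $\mathbb N^2$ has no tiling iff some $n\times n$ square has no tiling. Halting on the blank tape is undecidable, and Proposition 2 follows. $\square$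

## The yardstick $c^n$: a source language of errors

Fix a tiling instance $(D,H,V,t_0)$ and let $\Delta=D\cup\{\#\}$, where $\#\notin D$ and $c\notin\Delta$. A *code* of a tiling $\tau$ of the $n\times n$ square is the word
$$r_0\#r_1\#\cdots r_{n-1}\#,\qquad r_y=\tau(0,y)\cdots\tau(n-1,y).$$
For the chessboard instance, the code for $n=2$ is $pq\#qp\#$. Counting positions from $0$, cell $(x,y)$ is at position $y(n+1)+x$, so vertical neighbors are at distance $n+1$.

**Step 1: the error languages.** The purpose is to write down, as regular languages over $\Delta\cup\{c\}$, all reasons why $u$ is not a code of an $n\times n$ tiling, where $n$ is the number of letters $c$. Each reason measures at most one quantity against $n$.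

- $S_0=\big(\Delta^+\setminus(t_0\Delta^*\cap(D^+\#)^+)\big)\,c^+$
- $S_1=(D\cup\{\#c\})^*\,(\#\Delta^*\cup c^+)$
- $S_2=(\{\varepsilon\}\cup\Delta^*\#)\,(Dc)^*\,(D^+\cup c^+)\,\#\,\Delta^*$
- $S_3=\bigcup_{(d,e)\in D^2\setminus H}\Delta^*de\Delta^*c^+$
- $S_4=\bigcup_{(d,e)\in D^2\setminus V}\Delta^*\,d\,(\Delta c)^*\,e\,\Delta^*$

Let $K$ be the set of words containing at least one letter of $\Delta$ and at least one $c$, and let
$$S'=(S_0\cup S_1\cup S_2\cup S_3\cup S_4)\cap K .$$
In this section $[\![\cdot]\!]$ refers to input alphabet $\Delta$ and output alphabet $\{c\}$. By the choice of $K$ we have $[\![S']\!]\subseteq\Delta^+\times c^+$, and a pair $(u,c^n)$ with $u\in\Delta^+$, $n\ge1$ is in $[\![S']\!]$ iff it is in some $[\![S_i]\!]$. For such $u$ and $n$: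

- $(u,c^n)\in[\![S_0]\!]$ iff $u$ is not of the form $r_0\#\cdots r_{m-1}\#$ with $m\ge1$ and all $r_i\in D^+$, or $u$ does not start with $t_0$.
- $(u,c^n)\in[\![S_1]\!]$ iff the number of $\#$ in $u$ is not $n$. Indeed, in a word of $(D\cup\{\#c\})^*\#\Delta^*$ there are more $\#$ than $c$, and in a word of $(D\cup\{\#c\})^*c^+$ there are fewer. Conversely, if $u$ has more than $n$ letters $\#$, put a $c$ behind each of the first $n$ of them; the next $\#$ starts the part $\#\Delta^*$. If $u$ has fewer than $n$, put a $c$ behind each $\#$ and the surplus at the end.
- $(u,c^n)\in[\![S_2]\!]$ iff $u=xd\#y$ with $x\in\{\varepsilon\}\cup\Delta^*\#$, $d\in D^*$, $|d|\ne n$. The middle part $(Dc)^*D^+$ gives $|d|>n$, the part $(Dc)^*c^+$ gives $|d|<n$, and every such $d$ is obtained.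
- $(u,c^n)\in[\![S_3]\!]$ iff $u$ has adjacent letters $d,e\in D$ with $(d,e)\notin H$.
- $(u,c^n)\in[\![S_4]\!]$ iff $u$ has letters $d,e\in D$ at positions $i$ and $i+n+1$ for some $i$, with $(d,e)\notin V$: the part $(\Delta c)^*$ uses up all $n$ letters $c$ and so consists of $n$ letters of $\Delta$ lying strictly between.

For the chessboard and $n=2$, the word $u=pq\#pq\#$ has a vertical error, and the synchronization $p\,qc\,\#c\,p\,q\#\in S_4$ exhibits it. The correct code $pq\#qp\#$ is not accused for $n=2$, but it is for $n=1$, by $p\,q\,\#c\,q\,p\,\#\in S_1$.

**Step 2: the complement consists of the codes.**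

**Claim 1.** For $u\in\Delta^+$ and $n\ge1$: $(u,c^n)\notin[\![S']\!]$ iff $u$ is a code of a tiling of the $n\times n$ square.

*Proof.* The pair avoids $[\![S_0]\!]$ iff $u=r_0\#\cdots r_{m-1}\#$ with $m\ge 1$, all $r_i\in D^+$, and $u$ starts with $t_0$. Given this, it avoids $[\![S_1]\!]$ iff $m=n$, and it avoids $[\![S_2]\!]$ iff every $r_i$ has length $n$, since the factors $d$ considered there are exactly the $r_i$. So the pair avoids all three iff $u=r_0\#\cdots r_{n-1}\#$ with all $r_i\in D^n$ and $u$ starts with $t_0$. For such $u$, cell $(x,y)$ is at position $y(n+1)+x$, and position $y(n+1)+n$ carries $\#$. Two $D$-letters at distance $n+1$ are therefore exactly two vertically adjacent cells, and two adjacent $D$-letters are exactly two horizontally adjacent cells, since rows are separated by $\#$. Hence avoiding $[\![S_3]\!]$ and $[\![S_4]\!]$ as well means exactly that $H$ and $V$ are respected. $\square$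

**Step 3: the domain.** Lemma 1 quantifies over the domain, so we need to know it. The domain of $[\![S']\!]$ is all of $\Delta^+$: given $u\in\Delta^+$, any $n\ge1$ different from the number of $\#$ in $u$ gives $(u,c^n)\in[\![S_1]\!]$.

**Step 4: two input letters, and a letter to commit on.** The purpose is to reach $\Sigma=\{a,b\}$ and to force the transducer to choose $n$ before it knows anything about $u$. Choose $r\ge1$ with $2^r\ge|\Delta|$, let $h$ be a morphism mapping $\Delta$ injectively into $\{a,b\}^r$, and put $h(c)=c$. Let $S=a\cdot h(S')$, a regular language for which an automaton can be constructed. Since $h$ leaves $c$ in place,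
$$[\![S]\!]=\{(a\,h(u),c^n):(u,c^n)\in[\![S']\!]\},\qquad \mathrm{dom}[\![S]\!]=a\,h(\Delta^+)\subseteq a\Sigma^+ .$$
As $h$ is injective on $\Delta^*$ (all images of letters have the same length), $(a\,h(u),c^n)\in[\![S]\!]$ iff $(u,c^n)\in[\![S']\!]$.

**Step 5: correctness.**

**Claim 2.** $[\![S]\!]$ has a $T$-controlled subsequential uniformization, with $T=\Sigma\Gamma^*\Sigma^*$, iff there is $n\ge1$ such that the $n\times n$ square has no tiling.

*Proof.* By Lemma 1, a $T$-controlled uniformization exists iff there is an $n\ge0$ with $(u,c^n)\in[\![S']\!]$ for all $u\in\Delta^+$. Such an $n$ is at least $1$, since $[\![S']\!]\subseteq\Delta^+\times c^+$. By Claim 1, an $n\ge1$ has this property iff no $u\in\Delta^+$ is a code of a tiling of the $n\times n$ square, that is, iff that square has no tiling. $\square$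

Claim 2 and Proposition 2 prove Theorem 1. The composed map $M\mapsto S$ is computable, and $M$ halts on the blank tape iff the instance $(S,\Sigma\Gamma^*\Sigma^*)$ has answer yes. $\blacksquare$

In the two small instances: for $H=\emptyset$, the transducer that emits $cc$ after the first letter works, because no $2\times2$ tiling exists. For the chessboard, every choice of $n$ is wrong on the input $a\,h(u)$ with $u$ the code of the $n\times n$ chessboard.

## $\Sigma^0_1$-completeness (Theorem 2, part 1)

Hardness is the many-one reduction from the halting problem just described. It remains to see that yes-instances can be recognized.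

The set of instances is decidable: in an automaton for $T$ in which all states are reachable and co-reachable, $T$ has finite shift iff no cycle carries letters of both $\Sigma$ and $\Gamma$. Such a cycle can be pumped. Without one, each strongly connected component carries letters of only one of the two alphabets, so with $N$ components a run splits into at most $2N-1$ one-alphabet pieces (at most $N$ stays in components and at most $N-1$ transitions between them), and the shift is at most $2N-2$.

Enumerate all subsequential transducers. We show that each one can be tested for being a $T$-controlled uniformization of $[\![S]\!]$. Let $W$ be the set of synchronizations of its accepting runs. It is effectively regular: replace each transition reading $a$ and emitting $v$ by a path labeled $av$, and each final output by a path labeled $v_{\mathrm{fin}}$ to an accepting state. Test $W\subseteq T$, which is $T$-control.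

Suppose this holds, let $k$ bound the shift on $T$, and let $m$ bound the lengths of transition and final outputs. Each $w\in W$ has at most $k+1$ maximal $\Gamma$-blocks. A block followed by a $\Sigma$-letter is the output of one transition, and the last block is $v_nv_{\mathrm{fin}}$ at most, so all blocks have length at most $2m$. Therefore $\pi_\Gamma(W)$ is finite; being effectively regular, it can be listed. For each $v\in\pi_\Gamma(W)$ test
$$\pi_\Sigma(W\cap\pi_\Gamma^{-1}(v))\ \subseteq\ \pi_\Sigma(S\cap\pi_\Gamma^{-1}(v)),$$
an inclusion of regular languages which says that every input answered by $v$ is related to $v$. Finally test $\pi_\Sigma(W)=\pi_\Sigma(S)$, equality of domains. All tests succeed iff the transducer is a $T$-controlled uniformization of $[\![S]\!]$. So the problem is recursively enumerable, and together with the reduction it is $\Sigma^0_1$-complete, already for the fixed target $\Sigma\Gamma^*\Sigma^*$. $\blacksquare$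

## Bounded output before the last input letter: the case $e=0$

We turn to part 2 of Theorem 2. For orientation, $e(acbcc)=1$, $e(acc)=0$, $e(ccc)=0$. On $\Sigma\Gamma^*\Sigma^*$ the function $e$ is unbounded, since $e(ac^nb)=n$. On $\Sigma^*c\Sigma^*\Gamma^*$ it is bounded by $1$, and the words of this target have shift at most $3$. So part 2 covers targets of shift larger than $1$; part 3 speaks about the class of all targets of shift at most $k$.

Every synchronization of a transducer lies in $\Sigma X^*\cup\Gamma^*$: it starts with an input letter unless the input is empty. Hence $T$-controlled and $T^\circ$-controlled mean the same, and **we replace $T$ by $T^\circ$ for the rest of the proof of part 2.** Boundedness of $e$ on $T$ is finiteness of the regular language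
$$\{\pi_\Gamma(x): x\in X^*\Sigma,\ xy\in T\text{ for some }y\in\Gamma^*\},$$
since for $w=xy$ with $x\in X^*\Sigma$ and $y\in\Gamma^*$ we have $e(w)=|\pi_\Gamma(x)|$. So this condition is decidable, and if it holds, a bound $\ell$ for $e$ on $T$ is computable. Fix such an $\ell$, and write
$$R=[\![S]\!],\qquad U=\mathrm{dom}\,R=\pi_\Sigma(S).$$

Take the simplest case $T=\Sigma^*\Gamma^*$, where $\ell=0$. All output must come after the last input letter, so its length is bounded by a constant $M$ of the transducer. Conversely, suppose every $u\in U$ has some $v$ with $|v|\le M$ and $(u,v)\in R$. Then a transducer without transition outputs can simulate DFAs for $U$ and for the finitely many regular languages $R^{-1}(v)$, $|v|\le M$, and use the first fitting $v$ as final output. So a uniformization exists iff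
$$\sup_{u\in U}\ \min\{|v|:(u,v)\in R\}<\infty .$$
For $\{(a^n,c^n):n\ge 0\}$ the minimum is $n$ and the answer is no; for $\{(a^n,c^m):m\le n\}$ it is $0$ and the answer is yes. Whether such a supremum of minima is finite is what the following theorem decides.

## Distance automata and Hashiguchi's theorem

**Definition (distance automaton).** A distance automaton $\mathcal A$ is a finite nondeterministic automaton whose transitions carry weights in $\mathbb N$. Its value $[\![\mathcal A]\!](y)\in\mathbb N\cup\{\infty\}$ is the minimal total weight of an accepting run on $y$, with $\min\emptyset=\infty$.

For example, let an automaton guess one of two loops, the first counting the letters $a$ and the second the letters $b$. Its value is $\min(|y|_a,|y|_b)$, where $|y|_a$ is the number of letters $a$ in $y$.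

We also allow weighted $\varepsilon$-transitions, and final weights, which are $\varepsilon$-transitions into a new final state. They can be eliminated: let $d(p,p')$ be the minimal weight of an $\varepsilon$-path from $p$ to $p'$ (the empty path counts, with weight $0$), and give the new transition from $p$ to $q$ on a letter the weight $\min(d(p,p')+m+d(q',q))$ over all old transitions $p'\to q'$ on that letter, of weight $m$. With the same initial and final states, all values on non-empty words are preserved. The value on $\varepsilon$ is a shortest-path computation and can be treated separately.

**Hashiguchi's theorem** (JCSS 24 (1982), 233–244). For distance automata with weights in $\{0,1\}$ it is decidable whether $[\![\mathcal A]\!]$ is bounded on $\{y:[\![\mathcal A]\!](y)<\infty\}$.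

This extends to weights in $\mathbb N$. Replace positive weights by $1$ and let $m\ge1$ be the maximal weight; the old value $f$ and the new value $f'$ satisfy $f'\le f\le mf'$, as one sees by re-weighting an optimal run. Consequently, for a regular language $L$ it is decidable whether $\sup_{y\in L}[\![\mathcal A]\!](y)<\infty$: check that $L$ is contained in the regular language $\{y:[\![\mathcal A]\!](y)<\infty\}$, then restrict $\mathcal A$ to $L$ by a product construction.

We shall compute some functions only up to a change of scale.

**Definition (the relation $\approx$).** For functions with values in $\mathbb N\cup\{\infty\}$ write $f\approx g$ if there is a non-decreasing $\alpha:\mathbb N\to\mathbb N$, extended by $\alpha(\infty)=\infty$, with $f\le\alpha\circ g$ and $g\le\alpha\circ f$.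

If $f\approx g$, then $f$ and $g$ are finite at the same points. The relation is an equivalence, and $\alpha$ may always be enlarged, for instance to satisfy $\alpha(n)\ge n$. Infima and suprema over families with a common $\alpha$ preserve $\approx$: if $f_i\le\alpha(g_i)$ for all $i$, then $\inf f_i\le\inf\alpha(g_i)=\alpha(\inf g_i)$, because an infimum in $\mathbb N\cup\{\infty\}$ is attained (and both sides are $\infty$ for an empty family); and $\sup f_i\le\alpha(\sup g_i)$ by monotonicity, trivially so if $\sup g_i=\infty$. The maximum of two numbers illustrates why this helps: $\max(m,n)\le m+n\le2\max(m,n)$, so $\max\approx+$. A distance automaton adds weights along a run and minimizes over runs; nothing in its definition maximizes. Up to $\approx$, a maximum of boundedly many terms can be replaced by a sum.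

## A value for the game between input and transducer

For $\ell>0$ the transducer may emit up to $\ell$ output letters while input is still to come. Think of a game. The opponent supplies input letters, and we may now and then emit a non-empty word. The *history* is the word $w\in X^*$ of what was read and emitted so far, and the remaining budget is $j=\ell-|\pi_\Gamma(w)|$. When the input ends, we pay for the final output. Let
$$X_\ell=\{w\in X^*:|\pi_\Gamma(w)|\le\ell\},\qquad Y_j=\{w\in X^*:|\pi_\Gamma(w)|=\ell-j\}\quad(0\le j\le\ell).$$
For $w\in X_\ell$, the cost of ending the input now is
$$\phi(w)=\min\{|v|:v\in\Gamma^*,\ wv\in T,\ (\pi_\Sigma(w),\pi_\Gamma(w)v)\in R\},$$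
and $\psi(w)=\phi(w)$ if $\pi_\Sigma(w)\in U$, while $\psi(w)=0$ if $\pi_\Sigma(w)\notin U$, because then nothing is owed. For $w\in Y_j$ define recursively
$$F_j(w)=\sup_{x\in\Sigma^*}\ \min\Big(\psi(wx),\ \min\{F_{j-|v|}(wx'v): x'\ne\varepsilon\text{ a prefix of }x,\ v\in\Gamma^+,\ |v|\le j\}\Big).\qquad(1)$$
In words: for every continuation $x$ of the input, either we can afford to end after $x$ without further emissions, or at some point $x'$ along $x$ there is a good moment to emit some $v$. For $j=0$ the inner minimum is empty, and $F_0(w)=\sup_x\psi(wx)$.

**Example.** Let $\Sigma=\{a,b\}$, $\Gamma=\{c\}$, $T=\Sigma^+c\Sigma\Gamma^*$ and $R=\{(u,c):u\in U\}$. Here $T=T^\circ$, $e=1$ on $T$, and $\ell=1$: exactly one $c$ must be emitted just before the last input letter.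

If $U=a^*ba$, the letter $b$ announces the end. For $x=a^kba$ take $x'=a^kb$ and $v=c$. Then $F_0(a^kbc)=0$, because the only continuation in the domain is by $a$, and $a^kbca\in T$ needs no further output. For $x\notin U$ we have $\psi(x)=0$. So $F_1(\varepsilon)=0$, and the transducer that emits $c$ upon $b$ is a uniformization.

If $U=a^+b$, take $x=ab$ in (1). We have $\psi(ab)=\infty$, since $abv\notin T$ for all $v\in\Gamma^*$. For $x'=a$ we get $F_0(ac)=\infty$, since $ac\,ab\,v\notin T$ although $aab\in U$. For $x'=ab$ we get $F_0(abc)=\infty$, since $ab\in U$ and $abcv\notin T$. So $F_1(\varepsilon)=\infty$. In (1) the point $x'$ is chosen with knowledge of $x$, which a transducer does not have. In this example the foreknowledge does not help, because the value after the emission again takes a supremum over all continuations. Claim A shows that it never helps.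

**Claim A.** $R$ has a $T$-controlled subsequential uniformization iff $F_\ell(\varepsilon)<\infty$.

*Proof of "$\Rightarrow$".*

**Step A1: histories of a given transducer stay within budget.** Take a $T$-controlled transducer computing a uniformization. For $u=a_1\cdots a_n$ let $\sigma(u)=a_1v_1\cdots a_nv_n$ be its history after reading $u$, and let $M$ bound $|v|+|v'|$ for every final output $v'$ and every $v$ that is $\varepsilon$ or a transition output (with $M=0$ if there are no final outputs). Call $u$ *live* if $uy\in U$ for some $y\in\Sigma^+$. If $u$ is live, then in the synchronization of such a $uy$, which belongs to $T$, all $\Gamma$-letters of $\sigma(u)$ occur before the last $\Sigma$-letter. So $|\pi_\Gamma(\sigma(u))|\le\ell$.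

**Step A2: $F_j(\sigma(u))\le M$ for live $u$, where $j=\ell-|\pi_\Gamma(\sigma(u))|$.** We use induction on $j$. Let $w=\sigma(u)$, so $\pi_\Sigma(w)=u$, and let $x\in\Sigma^*$. We show that the minimum in (1) for this $x$ is at most $M$.

Suppose first that nothing is emitted while $x$ is read after $u$. Then $\sigma(ux)=wx$. If $ux\in U$, the final output $v'$ satisfies $wxv'\in T$ and $(ux,\pi_\Gamma(wx)v')\in R$, so $\psi(wx)\le|v'|\le M$. If $ux\notin U$, then $\psi(wx)=0$.

Otherwise let $x'$ be the shortest prefix of $x$ at whose last letter some $v\ne\varepsilon$ is emitted. Then $x'\neq\varepsilon$ and $\sigma(ux')=wx'v$. There are three cases.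

- If $ux'$ is live, then by Step A1 $|\pi_\Gamma(wx'v)|=\ell-j+|v|\le\ell$, so $|v|\le j$, and $F_{j-|v|}(wx'v)\le M$ by induction.
- If $ux'$ is not live and $x'\ne x$, then $ux\notin U$, because $ux$ extends $ux'$ by a non-empty word. So $\psi(wx)=0$.
- If $ux'$ is not live and $x'=x$, then either $ux\notin U$ and $\psi(wx)=0$, or $ux\in U$. In the latter case let $v'$ be the final output after $ux$; the word $vv'$ satisfies $wxvv'\in T$ and $(ux,\pi_\Gamma(wx)vv')\in R$, so $\psi(wx)\le|v|+|v'|\le M$.

**Step A3: conclusion.** If $\varepsilon$ is live, Step A2 for $u=\varepsilon$ gives $F_\ell(\varepsilon)\le M$, since $\sigma(\varepsilon)=\varepsilon$. If $\varepsilon$ is not live, then $U\subseteq\{\varepsilon\}$, so $\psi(x)=0$ for $x\in\Sigma^+$, and $\psi(\varepsilon)\le M$ by the final output of the initial state (or because $\varepsilon\notin U$). Again $F_\ell(\varepsilon)\le\sup_x\psi(x)\le M$.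

*Proof of "$\Leftarrow$".* Let $M=F_\ell(\varepsilon)<\infty$.

**Step A4: the relevant sets of histories are regular.** The transducer to be built must recognize good histories with finite memory. For every word $z\in\Gamma^*$ the language $R^{-1}(z)=\pi_\Sigma(S\cap\pi_\Gamma^{-1}(z))$ is regular. Hence for each $v\in\Gamma^*$ the set
$$\{w\in X_\ell:(\pi_\Sigma(w),\pi_\Gamma(w)v)\in R\}=\bigcup_{|g|\le\ell}\{w:\pi_\Gamma(w)=g,\ \pi_\Sigma(w)\in R^{-1}(gv)\}$$
is regular, as a finite union of regular sets. So
$$E_v=\{w\in X_\ell:wv\in T,\ (\pi_\Sigma(w),\pi_\Gamma(w)v)\in R\}$$
is regular, and so is $C=\{w\in X_\ell:\psi(w)\le M\}$, the union of $\{w\in X_\ell:\pi_\Sigma(w)\notin U\}$ and the finitely many $E_v$ with $|v|\le M$. (If $\pi_\Sigma(w)\notin U$, then $w$ is in no $E_v$.)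

Let $P_j=\{w\in Y_j:F_j(w)\le M\}$. We show by induction on $j$ that $P_j$ is regular. By (1), a word $w\in Y_j$ is outside $P_j$ iff there is an $x\in\Sigma^*$ with $wx\notin C$ and $wx'v\notin P_{j-|v|}$ for all non-empty prefixes $x'$ of $x$ and all $v\in\Gamma^*$ with $1\le|v|\le j$. With a marker $\diamond$, the words $w\diamond x$ having this property form a regular language: for each of the finitely many $v$, the set of $w\diamond x'x''$ with $x'\ne\varepsilon$ and $wx'v\in P_{j-|v|}$ is regular by induction, and regular languages are closed under complement and intersection. Cutting off $\diamond x$ leaves a regular language, so $Y_j\setminus P_j$ and $P_j$ are regular.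

**Step A5: the greedy transducer.** Take a DFA over $X$ whose state after reading $w$ determines membership of $w$ in all $Y_j$, all $P_j$, in $\{w:\pi_\Sigma(w)\in U\}$, and in all $E_v$ with $|v|\le M$. The transducer stores the state this DFA reaches on the current history $w$, initially $w=\varepsilon$. On a letter $a$, with $w\in Y_j$, it emits the first $v$, in a fixed order, with $1\le|v|\le j$ and $wav\in P_{j-|v|}$, if such a $v$ exists, and otherwise $\varepsilon$. The history becomes $wav$, respectively $wa$, and it stays in $X_\ell$. Whether $wav\in P_{j-|v|}$ can be read off the DFA state reached from the stored one by reading $av$. As for the final output: if $\pi_\Sigma(w)\in U$ and $w\in E_v$ for some $|v|\le M$, it is the first such $v$; otherwise it is undefined.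

**Step A6: it is a $T$-controlled uniformization.** An accepted input with final history $w$ and final output $v$ produces the synchronization $wv$. It lies in $T$ and represents a pair in $R$ because $w\in E_v$; and the input $\pi_\Sigma(w)$ lies in $U$. It remains to see that every $u\in U$ is accepted. Let $w_0$ be the history right after the last non-empty emission on $u$, or $w_0=\varepsilon$ if there is none. Then $w_0\in P_j$ for some $j$: by the emission rule, or because $F_\ell(\varepsilon)=M$. The final history is $w_0x$ with $x\in\Sigma^*$. Nothing was emitted along $x$, so there are no non-empty prefix $x'$ of $x$ and $v$ with $1\le|v|\le j$ and $w_0x'v\in P_{j-|v|}$. Since $F_j(w_0)\le M$, formula (1) for this $x$ forces $\psi(w_0x)\le M$. As $\pi_\Sigma(w_0x)=u\in U$, this says $\phi(w_0x)\le M$. So $w_0x\in E_v$ for some $|v|\le M$, and the final output is defined. $\square$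

The transducer needs no foreknowledge: it emits as soon as some emission leads into a set $P_{j'}$. If it never does, the absence of an emission is itself the proof that ending is cheap.

## Computing the value up to $\approx$

By Claim A we must decide whether $F_\ell(\varepsilon)$ is finite. The innermost function $\psi$ is the value of a distance automaton.

**Claim B.** There is an effectively constructible distance automaton with value $\psi(w)$ on $w\in X_\ell$.

*Proof.* Let $S$ be given by an NFA without $\varepsilon$-transitions and $T$ by a complete DFA. The automaton first builds $\phi$. Reading $w$, it guesses a word $s\in S$ with $\pi_\Sigma(s)=\pi_\Sigma(w)$ and $\pi_\Gamma(s)=\pi_\Gamma(w)v$, and pays $1$ for each letter of $v$. In the run of the NFA the letters of $\pi_\Gamma(w)$ and of $v$ may appear earlier than in $w$, or later. So at the start it guesses $g\in\Gamma^{\le\ell}$, meant to be $\pi_\Gamma(w)$, and a state $\hat t$ of the DFA, meant to be reached after $w$. Its states are tuples $(g,i,j,p,t,\hat t,t')$: $i$ letters of $g$ have been seen in $w$, $j$ letters of $g$ have been produced by the guessed $s$, $p$ is the NFA state, $t$ the DFA state on $w$ so far, and $t'$ the DFA state on the part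 of $v$ guessed so far, starting from $\hat t$. Initially $i=j=0$, $p$ and $t$ are initial, and $t'=\hat t$.

- On $b\in\Gamma$: require $i<|g|$ and $b=g_{i+1}$; increment $i$ and set $t:=t\cdot b$. Weight $0$.
- On $a\in\Sigma$: take a transition $p\xrightarrow{a}p'$ of the NFA and set $t:=t\cdot a$. Weight $0$.
- $\varepsilon$-moves: take a transition $p\xrightarrow{b}p'$ of the NFA with $b\in\Gamma$. If $j<|g|$, require $b=g_{j+1}$ and increment $j$, with weight $0$. If $j=|g|$, set $t':=t'\cdot b$, with weight $1$.
- Accept if $i=j=|g|$, $p$ is final, $t=\hat t$, and $t'$ is final.

An accepting run on $w$ of weight $m$ has $g=\pi_\Gamma(w)$, and its NFA component reads a word $s\in S$ with $\pi_\Sigma(s)=\pi_\Sigma(w)$ and $\pi_\Gamma(s)=gv$, $|v|=m$; the DFA, having reached $\hat t$ after $w$, accepts $wv$. Conversely each such $s$ and $v$ gives an accepting run. So the value is $\phi(w)$ for $w\in X_\ell$. Add a weight-$0$ automaton for the regular language $\{w\in X_\ell:\pi_\Sigma(w)\notin U\}$ as an alternative. The union takes the minimum: it is $0$ if $\pi_\Sigma(w)\notin U$ and $\phi(w)$ otherwise, which is $\psi(w)$. $\square$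

The recursion (1) alternates minima with the supremum over $x$. Minima are harmless. For the supremum we use that the nondeterministic automaton has finitely many states at the moment when $w$ ends and $x$ begins. A supremum over infinitely many $x$ is replaced by a finite question about sets of states, answered once and for all by Hashiguchi's theorem, and by a sum over at most $|Q|$ states.

**Claim C.** For each $j\le\ell$ one can construct a distance automaton $\mathcal A_j$ with $[\![\mathcal A_j]\!]\approx F_j$ on $Y_j$.

*Proof.* We use induction on $j$. Assume that $\mathcal A_{j'}$ is constructed for all $j'<j$ (for $j=0$ nothing is assumed).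

**Step C1: replace the inner values by automata.** For $w\in Y_j$ and $x\in\Sigma^*$ put
$$g(w\diamond x)=\min\Big(\psi(wx),\ \min_{x',v}[\![\mathcal A_{j-|v|}]\!](wx'v)\Big),\qquad G(w)=\sup_{x\in\Sigma^*}g(w\diamond x),$$
with $x',v$ ranging as in (1). Here $wx'v\in Y_{j-|v|}$, so the induction hypothesis applies. Only finitely many automata are involved, so there is a common $\alpha$ with $\alpha(n)\ge n$. Since infima and suprema preserve $\approx$, we get $F_j\approx G$ on $Y_j$.

**Step C2: one automaton for $g$.** A distance automaton $\mathcal B$ computes $g$ on the words $w\diamond x$ with $w\in Y_j$, $x\in\Sigma^*$. Either it simulates the automaton of Claim B on $wx$, skipping the marker. Or it guesses $v$ with $1\le|v|\le j$ at the start and simulates $\mathcal A_{j-|v|}$ on $wx'$, skipping the marker; at a guessed point after a non-empty $x'$ it simulates $\mathcal A_{j-|v|}$ on $v$ by $\varepsilon$-moves up to acceptance, and then it reads the rest of $x$ at weight $0$. All words $w\diamond x$ are non-empty, so we may eliminate $\varepsilon$-transitions and final weights and assume that $\mathcal B$ has none. Let $Q$ be its state set.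

**Step C3: cut the runs at the marker.** Let $\rho_q(w)$ be the minimal weight of a run of $\mathcal B$ on $w\diamond$ from an initial state to $q$, let $\eta_q(x)$ be the minimal weight of a run on $x$ from $q$ to a final state, and let $\eta_K=\min_{q\in K}\eta_q$ for $K\subseteq Q$. Then
$$g(w\diamond x)=\min_{q\in Q}\big(\rho_q(w)+\eta_q(x)\big).\qquad(2)$$
The function $\eta_K$ is the value of $\mathcal B$ with initial states $K$. By Hashiguchi's theorem with $L=\Sigma^*$, the family
$$\mathcal G=\{K\subseteq Q:\ \sup_{x\in\Sigma^*}\eta_K(x)<\infty\}$$
is computable. It does not contain $\emptyset$, because $\eta_\emptyset=\infty$. Let $\beta$ be the maximum of these finitely many finite suprema ($\beta=0$ if $\mathcal G=\emptyset$); we use that $\beta$ exists and do not need to compute it.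

**Step C4: the automaton $\mathcal A_j$.** Define
$$A(w)=\min_{K\in\mathcal G}\ \sum_{q\in K}\rho_q(w).$$
This is the value of a distance automaton $\mathcal A_j$ that guesses $K\in\mathcal G$ at the start and runs $|K|$ copies of $\mathcal B$ in parallel on $w$, adding their weights. At the end it lets every copy take a marker transition, the copy for $q\in K$ into state $q$; this is a final weight.

**Step C5: comparison.** We show $A\le|Q|\cdot G$ and $G\le A+\beta$ on $Y_j$.

Suppose $G(w)=M<\infty$ and let $K=\{q:\rho_q(w)\le M\}$. For each $x$, (2) gives some $q$ with $\rho_q(w)+\eta_q(x)\le M$. Then $q\in K$, and $\eta_K(x)\le\eta_q(x)\le M$. As this holds for all $x$, $K\in\mathcal G$, and $A(w)\le|K|\cdot M\le|Q|M$.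

Suppose $A(w)=m<\infty$, attained at $K\in\mathcal G$. Then $\rho_q(w)\le m$ for all $q\in K$. For each $x$ we have $\eta_K(x)\le\beta$, so some $q\in K$ has $\eta_q(x)\le\beta$, and $g(w\diamond x)\le m+\beta$ by (2). Hence $G(w)\le m+\beta$.

With $\alpha(n)=|Q|n+n+\beta$ we get $A\approx G$, and so $[\![\mathcal A_j]\!]=A\approx G\approx F_j$ on $Y_j$. $\square$

**Conclusion of part 2.** We have $\varepsilon\in Y_\ell$, so by Claim C $F_\ell(\varepsilon)<\infty$ iff $[\![\mathcal A_\ell]\!](\varepsilon)<\infty$. The latter asks whether $\mathcal A_\ell$ has an accepting run on $\varepsilon$, which is decidable. By Claim A this is the answer to the problem. $\blacksquare$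

## Shift one and shift two

Part 3 of Theorem 2 follows. If every word of $T$ has shift at most $1$, then a word of $T^\circ$ that starts with a $\Sigma$-letter can change alphabets at most once, so $T^\circ\subseteq\Sigma^+\Gamma^*\cup\Gamma^*$. Hence $e=0$ on $T^\circ$, and part 2 applies with $\ell=0$. For $k\ge2$, the target $\Sigma\Gamma^*\Sigma^*$ has shift at most $2\le k$, and Theorem 1 gives undecidability. $\blacksquare$
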